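\title{Symbolic powers and polynomials with a prescribed critical locus}

\begin{abstract}
Let $I$ be a radical unmixed ideal in a polynomial ring over a field of characteristic $0$, let $m\ge 2$, and suppose that the symbolic power $I^{(m)}$ differs from $I^m$. We show that any smallest set of generators of $I^{(m)}$ modulo $I^m$ can be changed by elements of $I^m$ so that, for each generator, the radical of its Jacobian ideal is $I$. This answers affirmatively a question from a paper of Mantero, Miranda-Neto and Nagel. The proof rests on a perturbation theorem: a polynomial that is critical along a closed set of codimension at least two can be changed, to arbitrarily high order along that set, so that it has no other critical point.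
\end{abstract}

\section{Introduction}

Throughout, $k$ is a field of characteristic $0$ and $S=k[x_1,\dots,x_n]$. Ideals are not assumed to be homogeneous. For an ideal $I\subseteq S$ and an integer $m\ge 1$, the $m$-th \emph{symbolic power} of $I$ is
\[
I^{(m)}=I^mS_W\cap S,
\]
where $W$ is the multiplicative set of all elements of $S$ that are nonzerodivisors on $S/I$. Thus $u\in I^{(m)}$ if and only if $tu\in I^m$ for some $t\in W$. An ideal is \emph{unmixed} if all its associated primes have the same height; for a radical ideal these are the minimal primes. For $I$ radical or unmixed, the $m$-th \emph{symbolic defect}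
\[
\operatorname{sdefect}(I,m)=\mu\bigl(I^{(m)}/I^m\bigr)
\]
is the minimal number of generators of the $S$-module $I^{(m)}/I^m$.

If $I$ is radical, then $I^{(m)}$ consists of the polynomials that lie in $P^mS_P$ for every minimal prime $P$ of $I$ (Lemma~\ref{lem:symbolic}), that is, those that vanish to order $m$ generically along each component of the zero set of $I$. The symbolic defect counts how many further polynomials are needed, besides the products of $m$ elements of $I$, to generate all of these. For the ideal $I=(xy,yz,xz)\subset k[x,y,z]$ of the three coordinate axes, the element $x+y+z$ lies in $W$ and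
\[
(x+y+z)\,xyz=(xy)(xz)+(xy)(yz)+(xz)(yz)\in I^2 ,
\]
so $xyz\in I^{(2)}$, while $xyz\notin I^2$ because $I^2$ is generated in degree $4$. In fact $I^{(2)}=(I^2,xyz)$; see Example~\ref{ex:homogeneous}.

In this example the extra generator remembers the ideal: its partial derivatives $yz,xz,xy$ generate $I$. For $g\in S$ let
\[
\mathbf{J}(g)=\Bigl(\frac{\partial g}{\partial x_1},\dots,\frac{\partial g}{\partial x_n}\Bigr)
\]
be the \emph{Jacobian ideal} of $g$. If $I$ is radical and $g\in I^{(2)}$, then $\mathbf{J}(g)\subseteq I$; this follows from the Zariski--Nagata theorem, and a direct proof is in Lemma~\ref{lem:symbolic}. Hence $\operatorname{rad}(\mathbf{J}(g_1)+\dots+\mathbf{J}(g_s))\subseteq I$ for all $g_1,\dots,g_s\in I^{(m)}$ with $m\ge2$. The following question, from \cite{MMN}, asks whether equality can be achieved.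

\medskip
\noindent\textbf{Question.} \emph{Let $I$ be a radical unmixed ideal of $S$, let $m\ge2$, and suppose that $s=\operatorname{sdefect}(I,m)\ge1$. Are there $g_1,\dots,g_s\in S$, not necessarily homogeneous, such that}
\begin{equation}\label{eq:question}
I^{(m)}=(I^m,g_1,\dots,g_s)\quad\text{and}\quad \operatorname{rad}\bigl(\mathbf{J}(g_1)+\dots+\mathbf{J}(g_s)\bigr)=I\,?
\end{equation}

In geometric terms, let $V$ be the zero set of $I$ over the algebraic closure of $k$. The inclusion $\mathbf{J}(g_i)\subseteq I$ says that every point of $V$ is a critical point of $g_i$, and the question is whether the $g_i$ can be chosen with no common critical point outside $V$. The evident freedom is to add elements of $I^m$ to the $g_i$. For $s\ge2$ a common critical point solves at least $2n$ equations in $n$ unknowns, so a general choice should leave none, and this is so (Proposition~\ref{prop:two}). For $s=1$ a critical point solves $n$ equations in $n$ unknowns. One expects finitely many solutions outside $V$ to survive, and in one variable they can survive every perturbation (Example~\ref{ex:height}). One might therefore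 guess that the answer is negative for $s=1$. It is positive, and each generator alone determines $I$.

\begin{theorem}\label{thm:answer}
Let $I$ be a radical unmixed ideal of $S$, let $m\ge2$, and let $s=\operatorname{sdefect}(I,m)\ge1$. For any $g_1,\dots,g_s$ with $I^{(m)}=(I^m,g_1,\dots,g_s)$ there are $F_i\in g_i+I^m$ with $\operatorname{rad}\mathbf{J}(F_i)=I$ for every $i$. Consequently $I^{(m)}=(I^m,F_1,\dots,F_s)$ and $\operatorname{rad}(\mathbf{J}(F_1)+\dots+\mathbf{J}(F_s))=I$.
\end{theorem}

Theorem~\ref{thm:answer} follows from a statement about one polynomial, in which symbolic powers play almost no part.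

\begin{theorem}\label{thm:perturb}
Let $I\subsetneq S$ be a radical ideal all of whose minimal primes have height at least $2$. Let $N\ge2$ and let $g\in S$ satisfy $\mathbf{J}(g)\subseteq I$ (for example, $g\in I^{(2)}$).
\begin{enumerate}
\item[(a)] There is $F\in g+I^N$ with $\operatorname{rad}\mathbf{J}(F)=I$.
\item[(b)] If $N=2$ and $g\in I^{(2)}$, then $F$ can be chosen so that also $\mathbf{J}(F)S_P=IS_P$ for every minimal prime $P$ of $I$; that is, $I$ is the intersection of the primary components of $\mathbf{J}(F)$ at its minimal primes.
\end{enumerate}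
\end{theorem}

The proof of (a) has two stages. A general perturbation of $g$ leaves only finitely many critical points outside $V$ (Section~\ref{sec:general}). These are then removed by composing with a polynomial map $\Phi$ of affine space that agrees with the identity to high order along $V$ and whose image misses them (Section~\ref{sec:remove}). Section~\ref{sec:prelim} collects the background and deduces Theorem~\ref{thm:answer} from Theorem~\ref{thm:perturb}. Sections~\ref{sec:proofa} and~\ref{sec:proofb} prove parts (a) and (b), and Section~\ref{sec:hyp} examines the hypotheses.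

\section{Background and the reduction to one polynomial}\label{sec:prelim}

\subsection*{Symbolic powers}
We write $\partial_i=\partial/\partial x_i$. By the product rule, $\partial_i(I^N)\subseteq I^{N-1}$ for every ideal $I$ and every $N\ge1$.

\begin{lemma}\label{lem:symbolic}
Let $I\subsetneq S$ be a radical ideal with minimal primes $P_1,\dots,P_\ell$, and let $m\ge1$.
\begin{enumerate}
\item[(a)] $IS_{P_i}=P_iS_{P_i}$ for all $i$, and $I^{(m)}=\bigcap_i\bigl(P_i^mS_{P_i}\cap S\bigr)$.
\item[(b)] If $m\ge2$ and $g\in I^{(m)}$, then $\mathbf{J}(g)\subseteq I$.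
\item[(c)] If $I$ is unmixed of height $0$ or $1$, then $I^{(m)}=I^m$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Localize $I=\bigcap_jP_j$ at $P_i$. For $j\ne i$ we have $P_j\not\subseteq P_i$, so $P_jS_{P_i}=S_{P_i}$, and this gives the first claim. The zero divisors of the reduced ring $S/I$ form the union of its minimal primes, so $W=S\setminus\bigcup_iP_i$. Therefore $u\in I^{(m)}$ if and only if the ideal $(I^m:u)$ is not contained in $\bigcup_iP_i$. By prime avoidance this holds if and only if $(I^m:u)\not\subseteq P_i$ for each $i$, that is, $u\in I^mS_{P_i}=P_i^mS_{P_i}$ for each $i$.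

(b) Choose $t\in W$ with $tg\in I^m\subseteq I^2$. Since $tg\in I$ and $t$ is a nonzerodivisor on $S/I$, we have $g\in I$. Then $t\,\partial_ig=\partial_i(tg)-g\,\partial_it\in I$, and hence $\partial_ig\in I$.

(c) In height $0$ we have $I=0$, and both sides are zero. In height $1$ each $P_i$ is generated by an irreducible polynomial $f_i$, because $S$ is factorial, and $I=(f)$ with $f=f_1\cdots f_\ell$. An element $t\in W$ is divisible by no $f_i$. So $tu\in f^mS$ implies $u\in f^mS$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer} from Theorem~\ref{thm:perturb}]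
Since $s\ge1$, we have $I^{(m)}\ne I^m$, so $I$ is proper, and by Lemma~\ref{lem:symbolic}(c) the common height of its minimal primes is at least $2$. Generators $g_1,\dots,g_s$ as in the statement exist by the definition of $s$, and $\mathbf{J}(g_i)\subseteq I$ by Lemma~\ref{lem:symbolic}(b). Theorem~\ref{thm:perturb}(a) with $N=m$ gives $F_i\in g_i+I^m$ with $\operatorname{rad}\mathbf{J}(F_i)=I$. Since $F_i-g_i\in I^m$, we get $(I^m,F_1,\dots,F_s)=(I^m,g_1,\dots,g_s)=I^{(m)}$. Finally $\mathbf{J}(F_1)\subseteq\sum_i\mathbf{J}(F_i)\subseteq I$, and taking radicals gives the last claim.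
\end{proof}

\subsection*{Zero sets}
Let $K$ be an algebraic closure of $k$ and $S_K=K[x_1,\dots,x_n]$. For an ideal $\mathfrak a\subseteq S$ let $V(\mathfrak a)\subseteq K^n$ be its zero set. For $F\in S_K$ let $\nabla F=(\partial_1F,\dots,\partial_nF)$, and let $\operatorname{Crit}(F)=\{a\in K^n:\nabla F(a)=0\}$ be the set of \emph{critical points}, so that $\operatorname{Crit}(F)=V(\mathbf{J}(F))$ for $F\in S$. Two facts connect $k$ and $K$.
\begin{enumerate}
\item[(Z1)] \emph{If $\mathfrak a,\mathfrak b\subseteq S$ are ideals with $V(\mathfrak a)=V(\mathfrak b)$, then $\operatorname{rad}\mathfrak a=\operatorname{rad}\mathfrak b$.} Indeed, if $f\in S$ vanishes on $V(\mathfrak a)$, then $f^j\in\mathfrak aS_K$ for some $j$ by the Nullstellensatz. A $k$-linear map $K\to k$ with $1\mapsto1$, applied to coefficients, is an $S$-linear map $S_K\to S$ that fixes $S$ and sends $\mathfrak aS_K$ into $\mathfrak a$; so $f^j\in\mathfrak a$. Thus $\operatorname{rad}\mathfrak a$ is the set of $f\in S$ that vanish on $V(\mathfrak a)$.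
\item[(Z2)] \emph{Every nonempty Zariski-open subset of $K^M$ contains a point of $k^M$.} Indeed, $k$ is infinite, so a nonzero polynomial over $K$ does not vanish on all of $k^M$.
\end{enumerate}

\subsection*{Dimension counts}
Recall the theorem on fiber dimension: if $\pi\colon X\to T$ is a dominant morphism of irreducible varieties over $K$, then $\dim X\ge\dim T$, every component of a nonempty fiber has dimension at least $\dim X-\dim T$, and equality holds for all fibers over a dense open subset of $T$. Let now $X$ and $T$ be locally closed subsets of affine spaces over $K$, possibly reducible or empty. Applying the theorem to each irreducible component of $X$ and the closure of its image, we obtain: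
\begin{enumerate}
\item[(D1)] If all fibers of a morphism $X\to T$ have dimension at most $d$, then $\dim X\le\dim T+d$.
\item[(D2)] If $\dim X<M$, then the fibers of a morphism $X\to K^M$ are empty over a nonempty open subset of $K^M$.
\item[(D3)] If $\dim X\le M$, then the fibers of a morphism $X\to K^M$ are finite over a nonempty open subset of $K^M$.
\end{enumerate}

\section{General perturbations}\label{sec:general}

Let $I\subseteq S$ be a nonzero ideal, $V=V(I)$, $N\ge1$ and $g\in S$. We want a finite-dimensional family of perturbations of $g$ by elements of $I^N$ that can move the gradient at any point outside $V$ in any direction. Constant multiples of generators of $I^N$ need not suffice, but multiples by polynomials of degree at most one do. Let $h_1,\dots,h_t$ generate $I^N$, put $x_0=1$ and $M=t(n+1)$, and for $\lambda=(\lambda_{ji})\in K^M$ let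
\begin{equation}\label{eq:family}
g_\lambda=g+\sum_{j=1}^t\sum_{i=0}^n\lambda_{ji}\,x_ih_j .
\end{equation}
If $\lambda\in k^M$, then $g_\lambda\in g+I^N$.

\begin{lemma}\label{lem:surj}
For every $a\in K^n\setminus V$, the set $\{\lambda\in K^M:\nabla g_\lambda(a)=0\}$ is an affine subspace of dimension $M-n$.
\end{lemma}

\begin{proof}
The map $\lambda\mapsto\nabla g_\lambda(a)$ from $K^M$ to $K^n$ is affine, so it suffices to show that its linear part is surjective. Since $V(I^N)=V$, some $h_j(a)$ is nonzero. For $1\le i\le n$ the polynomial $(x_i-a_i)h_j=x_ih_j-a_ix_0h_j$ lies in the $K$-span of the perturbing terms, and its gradient at $a$ is $h_j(a)$ times the $i$-th unit vector.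
\end{proof}

For two or more generators this already settles the question, with no assumption on heights.

\begin{proposition}\label{prop:two}
Let $I$ be any radical ideal of $S$, let $m\ge2$, and suppose that $s=\operatorname{sdefect}(I,m)\ge2$. Then there are $g_1,\dots,g_s\in S$ satisfying \eqref{eq:question}.
\end{proposition}

\begin{proof}
Since $s\ne0$, the ideal $I$ is neither $0$ nor $S$. Write $I^{(m)}=(I^m,g_1,\dots,g_s)$ and consider the families \eqref{eq:family} with $N=m$ for $g_1$ and for $g_2$. Let $X$ be the set of all $(a,\lambda,\nu)\in(K^n\setminus V)\times K^M\times K^M$ with $\nabla(g_1)_\lambda(a)=\nabla(g_2)_\nu(a)=0$. By Lemma~\ref{lem:surj} and (D1), $\dim X\le n+2(M-n)<2M$. By (D2) and (Z2) there are $\lambda,\nu\in k^M$ such that $(g_1)_\lambda$ and $(g_2)_\nu$ have no common critical point outside $V$. Replace $g_1,g_2$ by these two polynomials. The ideal $(I^m,g_1,\dots,g_s)$ does not change. The ideal $\sum_i\mathbf{J}(g_i)$ lies in $I$ by Lemma~\ref{lem:symbolic}(b), so its zero set contains $V$, and it has no zero outside $V$. By (Z1) its radical is $I$.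
\end{proof}

For a single polynomial the same count gives $n+(M-n)=M$, so it yields finiteness only. It also lets us keep the remaining critical points off any hypersurface given in advance.

\begin{lemma}\label{lem:finite}
Let $0\ne w\in S$. There is a nonempty open set $U\subseteq K^M$ such that for all $\lambda\in U$ the set $\operatorname{Crit}(g_\lambda)\setminus V$ is finite and $w$ vanishes at none of its points.
\end{lemma}

\begin{proof}
Let $\Sigma=\{(a,\lambda)\in(K^n\setminus V)\times K^M:\nabla g_\lambda(a)=0\}$, and let $\Sigma_0\subseteq\Sigma$ be defined by $w(a)=0$. Project to the first factor. By Lemma~\ref{lem:surj} and (D1), $\dim\Sigma\le n+(M-n)=M$, and $\dim\Sigma_0\le(n-1)+(M-n)=M-1$ because the zero set of $w$ has dimension at most $n-1$. Now project to $K^M$. The fiber of $\Sigma$ over $\lambda$ is $\operatorname{Crit}(g_\lambda)\setminus V$. Apply (D3) to $\Sigma$ and (D2) to $\Sigma_0$, and intersect the two open sets.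
\end{proof}

\section{Removing finitely many critical points}\label{sec:remove}

\subsection*{An example in the plane}
Let $I=(x,y)\subset k[x,y]$, so that $V$ is the origin, and let
\[
F_0=y^2+p(x),\qquad p(x)=3x^2-2x^3,\qquad \nabla F_0=\bigl(6x(1-x),\,2y\bigr).
\]
The critical points are $(0,0)$ and $(1,0)$. We look for $F\equiv F_0$ modulo $I^4$ whose only critical point is the origin. Changing $p$ alone does not help: if $\tilde p\equiv p$ modulo $x^4$, then $\tilde p\,'(x)/x=6-6x+\cdots$ is nonconstant with nonzero constant term, so it has a nonzero root in $K$. The second variable has to be used.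

The idea is to take $F=F_0\circ\Phi$, where $\Phi(x,y)=(x,\eta(x,y))$ is close to the identity near $V$ and $(1,0)$ is not in the image of $\Phi$. Where $\Phi$ has invertible differential, critical points of $F$ map to critical points of $F_0$, so the unwanted one disappears. Take $\eta$ affine in $y$, with a coefficient of $y$ that is close to $1$ near $x=0$ and vanishes at $x=1$. With $r=1-x^3$ and a parameter $\varepsilon\in k$, let
\[
\eta=\varepsilon x^3+r^2y,\qquad F=\eta^2+p(x).
\]
Then $\eta-y=x^3\bigl(\varepsilon+(x^3-2)y\bigr)$ and $\eta+y\in I$, so $F-F_0=(\eta-y)(\eta+y)\in I^4$. The partial derivatives are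
\[
\partial_yF=2\eta r^2,\qquad \partial_xF=6x(1-x)+2\eta\,\bigl(3\varepsilon x^2+2rr'y\bigr).
\]
At a critical point with $r\ne0$ we get $\eta=0$, then $x\in\{0,1\}$, then $x=0$ because $r(1)=0$, and finally $y=\eta=0$. The price is paid on the three lines $x=\zeta$ with $\zeta^3=1$, each of which $\Phi$ contracts to the point $(\zeta,\varepsilon)$. There $\partial_yF$ vanishes identically, and
\[
\partial_xF(\zeta,y)=6\zeta(1-\zeta)+6\varepsilon^2\zeta^2=6\zeta\bigl(1+(\varepsilon^2-1)\zeta\bigr).
\]
For $\varepsilon=1$ this is $6\zeta\ne0$. Hence $F=\bigl(x^3+(1-x^3)^2y\bigr)^2+3x^2-2x^3$ has the origin as its only critical point.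

Both features of $\eta$ are needed. For $\varepsilon=0$ the line $x=1$ is contracted onto the critical point $(1,0)$, and the whole line is critical for $F$. With $r$ in place of $r^2$ and $\varepsilon=1$, that is, for $\eta=x^3+ry$, we still have $\partial_yF(\zeta,y)=0$, but
\[
\partial_xF(\zeta,y)=6\zeta(1-\zeta)+2(3\zeta^2-3\zeta^2y)=6\zeta(1-\zeta y),
\]
so each contracted line carries a new critical point $(\zeta,\zeta^{-1})$. The square makes $\partial_xF$ constant along each contracted line, equal to $E'(\zeta)$ for the one-variable polynomial $E(x)=F_0(x,\varepsilon x^3)$. It then remains to choose $\varepsilon$ so that $E$ has no critical point among the roots of $r$.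

\subsection*{The general construction}
Let $n\ge2$. Write $x'=(x_1,\dots,x_{n-1})$, $R=k[x']$, $\nabla'=(\partial_1,\dots,\partial_{n-1})$, and $b'=(b_1,\dots,b_{n-1})$ for $b\in K^n$. The map $\Phi$ will move points only along the lines parallel to the $x_n$-axis. Closeness to the identity is measured by a power $w^q$ of a polynomial $w\in R$; in the example, $w^q=x^3$.

\begin{proposition}\label{prop:remove}
Let $w\in R$ be nonconstant, let $H=\{b\in K^n:w(b')=0\}$, and let $q\ge2$. Let $F_0\in S$ be such that $Z=\operatorname{Crit}(F_0)\setminus H$ is finite. Then there is $F\in F_0+w^qS$ with $\operatorname{Crit}(F)=\operatorname{Crit}(F_0)\cap H$.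
\end{proposition}

\begin{proof}
\emph{Step 1: the lines to be contracted.} We need $r\in R$ that is congruent to $1$ modulo $w^q$ and vanishes at $a'$ for all $a\in Z$. For $a\in Z$ the element $w(a')^q\in K$ is nonzero and algebraic over $k$, so its minimal polynomial $p_a\in k[T]$ has $p_a(0)\ne0$. Put
\[
r=\prod_{a\in Z}\frac{p_a(w^q)}{p_a(0)}\in R,
\]
with $r=1$ if $Z=\emptyset$. Then $r\equiv1\pmod{w^qR}$ and $r(a')=0$ for $a\in Z$. Let $Y=\{y\in K^{n-1}:r(y)=0\}$. At every zero of $w$ the value of $r$ is $1$, so $w(y)\ne0$ for all $y\in Y$. Since $w$ is nonconstant, it has a zero in $K^{n-1}$; hence $r\ne0$ and $\dim Y\le n-2$.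

\emph{Step 2: the points onto which they are contracted.} The line over $y\in Y$ will be sent to $(y,c(y))$ for a polynomial $c\in w^qR$. As in the example, $c$ must be chosen so that the restriction of $F_0$ to the graph of $c$ has no critical point over $Y$. Now $Y$ may have positive dimension, so we use a dimension count, in a family that can move both the value and the gradient of $c$ at each point of $Y$. For $\varepsilon=(\varepsilon_0,\dots,\varepsilon_{n-1})\in K^n$ let
\[
e_\varepsilon=\varepsilon_0+\sum_{i=1}^{n-1}\varepsilon_ix_i,\qquad c_\varepsilon=w^qe_\varepsilon,\qquad E_\varepsilon(x')=F_0\bigl(x',c_\varepsilon(x')\bigr).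
\]
We claim that for all $\varepsilon$ in a nonempty open subset of $K^n$ we have $\nabla'E_\varepsilon(y)\ne0$ for all $y\in Y$.

Let $B=\{(y,\varepsilon)\in Y\times K^n:\nabla'E_\varepsilon(y)=0\}$. By (D2) it suffices to show that $\dim B\le n-1$. The map $(y,\varepsilon)\mapsto(y,\tau,v)$ with $\tau=e_\varepsilon(y)$ and $v=\nabla'e_\varepsilon=(\varepsilon_1,\dots,\varepsilon_{n-1})$ is an isomorphism from $Y\times K^n$ to $Y\times K\times K^{n-1}$, because $\varepsilon_0=\tau-\sum_iv_iy_i$. In these coordinates put $a=(y,w(y)^q\tau)\in K^n$. By the chain rule,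
\begin{equation}\label{eq:gradE}
\nabla'E_\varepsilon(y)=\nabla'F_0(a)+\partial_nF_0(a)\bigl(q\,w(y)^{q-1}\tau\,\nabla'w(y)+w(y)^q\,v\bigr).
\end{equation}
Split $B$ into the locally closed parts $B_1$, where $\partial_nF_0(a)\ne0$, and $B_2$, where $\partial_nF_0(a)=0$. On $B_1$ the coefficient $\partial_nF_0(a)\,w(y)^q$ of $v$ in \eqref{eq:gradE} is nonzero, so $(y,\tau)$ determines $v$. The projection $B_1\to Y\times K$ is injective, and $\dim B_1\le\dim Y+1\le n-1$ by (D1). On $B_2$, equation \eqref{eq:gradE} gives $\nabla'F_0(a)=0$, so $a$ is a critical point of $F_0$; it is not in $H$ since $w(y)\ne0$, so $a\in Z$. The point $a$ determines $(y,\tau)$, again because $w(y)\ne0$. So only finitely many pairs $(y,\tau)$ occur, $v$ ranges over $K^{n-1}$, and $\dim B_2\le n-1$. This proves the claim.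

By (Z2) we may fix such an $\varepsilon$ in $k^n$. Write $c=c_\varepsilon\in w^qR$ and $E=E_\varepsilon$.

\emph{Step 3: the polynomial $F$.} Let
\[
\Phi(x)=\bigl(x',\,c(x')+r(x')^2x_n\bigr),\qquad F=F_0\circ\Phi=F_0\bigl(x',\,c+r^2x_n\bigr)\in S.
\]
The difference $(c+r^2x_n)-x_n=c+(r^2-1)x_n$ lies in $w^qS$. For a polynomial $G(T)$ over $R$, the difference $G(T_1)-G(T_2)$ is divisible by $T_1-T_2$; viewing $F_0$ as a polynomial in $x_n$ over $R$, we get $F-F_0\in w^qS$. The chain rule gives, for $b\in K^n$ and $i<n$,
\begin{align}
\partial_nF(b)&=r(b')^2\,\partial_nF_0(\Phi(b)),\label{eq:dn}\\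
\partial_iF(b)&=\partial_iF_0(\Phi(b))+\partial_nF_0(\Phi(b))\bigl(\partial_ic(b')+2r(b')\,\partial_ir(b')\,b_n\bigr).\label{eq:di}
\end{align}

\emph{Step 4: the critical points of $F$.} Let $b\in K^n$. There are three cases.

Suppose that $b\in H$. The partial derivatives of $F-F_0\in w^qS$ lie in $w^{q-1}S$, and $q\ge2$, so $\nabla F(b)=\nabla F_0(b)$. Hence $\operatorname{Crit}(F)\cap H=\operatorname{Crit}(F_0)\cap H$.

Suppose that $b\notin H$ and $r(b')\ne0$, and assume that $\nabla F(b)=0$. Then \eqref{eq:dn} gives $\partial_nF_0(\Phi(b))=0$, and \eqref{eq:di} gives $\partial_iF_0(\Phi(b))=0$ for $i<n$. The point $\Phi(b)$ has the same first $n-1$ coordinates as $b$, so it is not in $H$. Thus $\Phi(b)\in Z$, and $r(b')=0$ by Step~1, a contradiction.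

Suppose that $r(b')=0$. Then $b'\in Y$ and $\Phi(b)=(b',c(b'))$. The term $2r\,\partial_ir\,b_n$ in \eqref{eq:di} vanishes, and what remains is $\partial_iE(b')$. So $\nabla'F(b)=\nabla'E(b')\ne0$ by Step~2.

Therefore $F$ has no critical point outside $H$.
\end{proof}

\section{Proof of Theorem~\ref{thm:perturb}(a)}\label{sec:proofa}

To apply Proposition~\ref{prop:remove} we need $F_0+w^qS\subseteq g+I^N$, so $w$ should be an element of $I$ that does not involve $x_n$. Geometrically, the projection of $V=V(I)$ to $K^{n-1}$ must lie in a hypersurface. This is the one place where the height hypothesis enters.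

\begin{lemma}\label{lem:w}
Let $I\subsetneq S$ be a radical ideal all of whose minimal primes have height at least $2$. Then $n\ge2$ and $I\cap R$ contains a nonconstant polynomial.
\end{lemma}

\begin{proof}
A prime of height at least $2$ exists only if $n\ge2$. Let $P_1,\dots,P_\ell$ be the minimal primes of $I$. If $P_i\cap R=0$, then $R$ embeds in the domain $S/P_i$, whose fraction field then has transcendence degree at least $n-1$ over $k$. This gives $\dim S/P_i\ge n-1$ and $\operatorname{ht}P_i\le1$, which is excluded. Choose $0\ne w_i\in P_i\cap R$ and put $w=w_1\cdots w_\ell$. Then $0\ne w\in R\cap\bigcap_iP_i=R\cap I$, and $w$ is not a constant because $I\ne S$.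
\end{proof}

Let $I$, $N$ and $g$ be as in Theorem~\ref{thm:perturb}. Take $w$ as in Lemma~\ref{lem:w}, let $H\subseteq K^n$ be its zero set, and put $q=N+1$. Since $w\in I$, we have $V\subseteq H$. Let $U\subseteq K^M$ be the open set of Lemma~\ref{lem:finite} for this $w$, choose $\lambda\in U\cap k^M$ by (Z2), and put $F_0=g_\lambda\in g+I^N$. By the choice of $\lambda$,
\[
\operatorname{Crit}(F_0)\setminus H\subseteq\operatorname{Crit}(F_0)\setminus V\ \text{ is finite},\qquad \operatorname{Crit}(F_0)\cap H\subseteq V .
\]
Proposition~\ref{prop:remove} gives $F\in S$ with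
\begin{equation}\label{eq:close}
F-F_0\in w^{N+1}S\subseteq I^{N+1}\qquad\text{and}\qquad\operatorname{Crit}(F)=\operatorname{Crit}(F_0)\cap H\subseteq V .
\end{equation}
In particular $F\in g+I^N$. For the opposite inclusion, $\partial_i(F-g)\in I^{N-1}\subseteq I$ because $N\ge2$, and $\partial_ig\in I$ by hypothesis. So $\mathbf{J}(F)\subseteq I$ and $V\subseteq\operatorname{Crit}(F)$. Thus $V(\mathbf{J}(F))=V(I)$, and (Z1) gives $\operatorname{rad}\mathbf{J}(F)=\operatorname{rad}I=I$. \qed

\medskip
The argument works for every $\lambda\in U\cap k^M$, and the exponent $q=N$ would have sufficed. The freedom in $\lambda$ and the extra order in \eqref{eq:close} are what part (b) uses.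

\section{Proof of Theorem~\ref{thm:perturb}(b)}\label{sec:proofb}

Let $N=2$ and $g\in I^{(2)}$. The model is $F=u_1^2+\dots+u_d^2$ along the subspace $u_1=\dots=u_d=0$: the partial derivatives of $F$ generate the ideal of the subspace because the quadratic part of $F$ in the normal directions is nondegenerate. We make the quadratic part of $F_0=g_\lambda$ nondegenerate at each minimal prime by the choice of $\lambda$, and we observe that the passage from $F_0$ to $F$ does not change it.

Fix a minimal prime $P$ of $I$. Let $d=\operatorname{ht}P$, let $\mathfrak p=PS_P$, let $\kappa=S_P/\mathfrak p$, and denote residue classes in $\kappa$ by a bar. We use two standard facts.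
\begin{enumerate}
\item[(R1)] The local ring $S_P$ is regular of dimension $d$. If $u_1,\dots,u_d$ generate $\mathfrak p$, then the associated graded ring $\bigoplus_j\mathfrak p^j/\mathfrak p^{j+1}$ is the polynomial ring over $\kappa$ in the classes of the $u_\alpha$.
\item[(R2)] (Jacobian criterion.) The $d\times n$ matrix $D=(\overline{\partial_iu_\alpha})$ over $\kappa$ has rank $d$. Indeed, the sequence $\mathfrak p/\mathfrak p^2\to\Omega_{S/k}\otimes_S\kappa\to\Omega_{\kappa/k}\to0$ is exact, the first map sends the class of $u_\alpha$ to $\sum_i\overline{\partial_iu_\alpha}\,dx_i$, the middle term has dimension $n$, and in characteristic $0$ the last term has dimension $\operatorname{tr.deg}_k\kappa=n-d$. So the image of the first map has dimension $d$.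
\end{enumerate}
By (R1), and since $2$ is invertible, for each $f\in\mathfrak p^2$ there is a unique symmetric $d\times d$ matrix $A(f)$ over $\kappa$ such that the class of $f$ in $\mathfrak p^2/\mathfrak p^3$ is $\sum_{\alpha,\beta}A(f)_{\alpha\beta}\,u_\alpha u_\beta$. The map $A$ is additive, satisfies $A(sf)=\bar sA(f)$ for $s\in S_P$, vanishes on $\mathfrak p^3$, and is onto the space of symmetric matrices.

\begin{lemma}\label{lem:nondeg}
If $f\in S\cap\mathfrak p^2$ and $A(f)$ is invertible, then $\mathbf{J}(f)S_P=\mathfrak p$.
\end{lemma}

\begin{proof}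
Write $f=\sum_{\alpha,\beta}s_{\alpha\beta}u_\alpha u_\beta+\rho$ with $(s_{\alpha\beta})$ a symmetric matrix over $S_P$ that lifts $A(f)$, and $\rho\in\mathfrak p^3$. The derivations $\partial_i$ extend to $S_P$, and $\partial_i(\mathfrak p^3)\subseteq\mathfrak p^2$ by the product rule. The terms $(\partial_is_{\alpha\beta})u_\alpha u_\beta$ also lie in $\mathfrak p^2$. By symmetry,
\[
\partial_if\equiv\sum_{\alpha}\Bigl(2\sum_\beta s_{\alpha\beta}\,\partial_iu_\beta\Bigr)u_\alpha\pmod{\mathfrak p^2}.
\]
So $\partial_if\in\mathfrak p$, and the coordinates of its class in the basis $u_1,\dots,u_d$ of $\mathfrak p/\mathfrak p^2$ form the $i$-th column of $2A(f)D$. This matrix has rank $d$ by (R2). Hence the $\partial_if$ span $\mathfrak p/\mathfrak p^2$, and they generate $\mathfrak p$ by Nakayama's lemma.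
\end{proof}

By Lemma~\ref{lem:symbolic}(a), $g\in\mathfrak p^2$ and the generators $h_1,\dots,h_t$ of $I^2$ generate $\mathfrak p^2$. So the matrices $A(h_j)$ span the space of symmetric matrices over $\kappa$. In variables $\Lambda_{ji}$ consider
\[
\Delta_P(\Lambda)=\det\Bigl(A(g)+\sum_{j=1}^t\sum_{i=0}^n\Lambda_{ji}\,\bar x_i\,A(h_j)\Bigr)\in\kappa[\Lambda],
\]
so that $\Delta_P(\lambda)=\det A(g_\lambda)$ for $\lambda\in k^M$. This polynomial is nonzero: if we set $\Lambda_{ji}=0$ for $i\ge1$ and let the $\Lambda_{j0}$ take values in $\kappa$, the matrix runs through all symmetric matrices, among them the identity. We need a point of $k^M$ where $\Delta_P$ does not vanish and which lies in the open set $U\subseteq K^M$, although $\kappa$ need not be contained in $K$. So we pass to a polynomial over $k$. Expand $\Delta_P=\sum_\gamma\beta_\gamma\Delta_{P,\gamma}$, where $(\beta_\gamma)$ is a $k$-basis of $\kappa$ and $\Delta_{P,\gamma}\in k[\Lambda]$, and let $\delta_P$ be one of the $\Delta_{P,\gamma}$ that is nonzero. If $\lambda\in k^M$ and $\delta_P(\lambda)\ne0$, then $\Delta_P(\lambda)\ne0$, by linear independence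 of the $\beta_\gamma$ over $k$.

There are finitely many minimal primes, so the set of $\lambda\in U$ with $\delta_P(\lambda)\ne0$ for all $P$ is open and nonempty in $K^M$. By (Z2) it contains a point $\lambda\in k^M$. Run the proof of part (a) with this $\lambda$. The resulting $F\in g+I^2$ has $\operatorname{rad}\mathbf{J}(F)=I$, and $F-F_0\in I^3$ by \eqref{eq:close}. So for each minimal prime $P$ the matrix $A(F)=A(F_0)$ is invertible, and Lemmas~\ref{lem:nondeg} and~\ref{lem:symbolic}(a) give $\mathbf{J}(F)S_P=PS_P=IS_P$.

For the reformulation, $\mathbf{J}(F)$ and $I$ have the same radical, hence the same minimal primes. The primary component of $\mathbf{J}(F)$ at a minimal prime $P$ is $\mathbf{J}(F)S_P\cap S=P$, and the intersection of these primes is $I$. \qed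

\section{The hypotheses}\label{sec:hyp}

\subsection*{Homogeneity}
Even for a monomial ideal, homogeneous generators may not satisfy \eqref{eq:question}.

\begin{example}\label{ex:homogeneous}
Let $I=(xy,yz,xz,uv)\subset k[x,y,z,u,v]$. A prime contains $I$ if and only if it contains two of $x,y,z$ and one of $u,v$, so the minimal primes are the six ideals $P$ generated by such a triple of variables. The ideal $I$ is generated by squarefree monomials, hence radical, and it is unmixed of height $3$. For such a $P$, the order of a polynomial in the three variables that generate $P$ is additive on products, and elements outside $P$ have order $0$; so $P^2S_P\cap S=P^2$. By Lemma~\ref{lem:symbolic}(a), $I^{(2)}=\bigcap P^2$. This is a monomial ideal, and $x^ay^bz^cu^dv^e$ belongs to it if and only if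
\[
\min(a+b,\,b+c,\,a+c)+\min(d,e)\ge2 .
\]
In particular $xyz\in I^{(2)}$. Conversely, take a monomial that satisfies the inequality.
\begin{itemize}
\item If $\min(d,e)\ge2$, it is divisible by $(uv)^2\in I^2$.
\item If $\min(d,e)=1$, at most one of $a,b,c$ is zero, so it lies in $uv\,(xy,yz,xz)\subseteq I^2$.
\item If $\min(d,e)=0$, all three sums are at least $2$. Either $a,b,c>0$ and it is divisible by $xyz$, or one exponent is zero, the other two are at least $2$, and it is divisible by one of $(xy)^2,(yz)^2,(xz)^2$.
\end{itemize}
So $I^{(2)}=(I^2,xyz)$. (The third case alone gives the same formula for the three coordinate axes in the introduction.) Since $I^2$ is generated in degree $4$, we have $xyz\notin I^2$ and $\operatorname{sdefect}(I,2)=1$.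

Let $g$ be homogeneous with $I^{(2)}=(I^2,g)$. The ideal $I^{(2)}$ is zero in degrees below $3$ and is spanned by $xyz$ in degree $3$, where $I^2$ is zero. So $g=\alpha\,xyz$ with $\alpha\in k^*$, and $\operatorname{rad}\mathbf{J}(g)=(xy,yz,xz)\ne I$. On the other hand, $g=xyz+u^2v^2$ satisfies $(I^2,g)=I^{(2)}$, and $\mathbf{J}(g)=(yz,xz,xy,uv^2,u^2v)$ lies in $I$ and contains $(uv)^2$, so its radical is $I$.
\end{example}

\subsection*{Height}
The height hypothesis in Theorem~\ref{thm:perturb} cannot simply be dropped, even for $g=0$ and $N=2$.

\begin{example}\label{ex:height}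
Let $I=(x(x-1))\subset k[x]$. No $F\in I^2$ has $\operatorname{rad}\mathbf{J}(F)=I$. Otherwise $F'=\gamma x^a(1-x)^b$ with $\gamma\in k^*$ and $a,b\ge1$. Let $G\in\mathbb{Q}[x]$ be the antiderivative of $x^a(1-x)^b$ with $G(0)=0$. Then $F=F(0)+\gamma G$, because a polynomial with zero derivative is constant in characteristic $0$, and $G(1)=\int_0^1x^a(1-x)^b\,dx$ is a positive rational number. So $F(1)-F(0)=\gamma G(1)\ne0$, which contradicts $F(0)=F(1)=0$. Here $R=k$ and $I\cap R=0$, so Lemma~\ref{lem:w} fails.
\end{example}

\subsection*{Unmixedness}
In the proof of Theorem~\ref{thm:answer}, unmixedness serves only to show that the minimal primes have height at least $2$. So the conclusion of Theorem~\ref{thm:answer} holds, with the same proof, for every radical ideal $I$ whose minimal primes all have height at least $2$. By Proposition~\ref{prop:two}, generators satisfying \eqref{eq:question} exist for every radical ideal when $s\ge2$. We make no claim for radical ideals that are not unmixed and have a minimal prime of height one when $s=1$.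

\subsection*{The exponent and the characteristic}
Part (b) of Theorem~\ref{thm:perturb} does not extend to $N\ge3$: for $g=0$ every $F\in I^N$ has $\mathbf{J}(F)\subseteq I^2$, so $\mathbf{J}(F)S_P\subseteq P^2S_P\ne PS_P$. The characteristic enters the proof of part (a) only through (Z2), that is, through the fact that $k$ is infinite. In part (b) it is also used to divide by $2$ and in the Jacobian criterion (R2).

\begin{thebibliography}{9}

\bibitem{MMN}
Paolo Mantero, Cleto B. Miranda-Neto and Uwe Nagel,
\emph{A formula for symbolic powers},
arXiv:2112.12588 (2021).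

\end{thebibliography}
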